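\title{Necklaces of cliques and a finiteness conjecture\\ for asymmetric Ramsey colorings}

\begin{abstract}
Let $H_1$ and $H_2$ be non-isomorphic graphs with $m_2(H_1)\ge m_2(H_2)>1$ that satisfy natural balancedness conditions. We study a conjecture on the $2$-connected graphs in which every edge is the only common edge of a copy of $H_1$ and a copy of $H_2$ (with a stronger form of this condition when $m_2(H_1)>m_2(H_2)$). The conjecture asserts that, for some $\varepsilon>0$, only finitely many of these graphs have maximum density at most $m_2(H_1,H_2)+\varepsilon$, and that each of those has a red/blue edge-coloring with no red $H_1$ and no blue $H_2$. We show that the conjecture is false. Finiteness fails when $H_1$ is $K_8$ minus two adjacent edges and $H_2=K_3$, and for every admissible $H_2$ it fails for infinitely many $H_1$; the counterexamples are cyclic chains of cliques, and all have $m_2(H_1)>m_2(H_2)$. We also prove that the conjecture is true when $m_2(H_1)=m_2(H_2)$.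
\end{abstract}

\section{The conjecture and the results}\label{sec:intro}

All graphs are finite and simple, $v(H)$ and $e(H)$ denote the numbers of vertices and edges of $H$, subgraphs need not be induced, and an edge is identified with the set of its two ends. A graph is \emph{$2$-connected} if it has at least three vertices, is connected, and remains connected after the deletion of any one vertex. Given graphs $H_1$ and $H_2$, a \emph{valid coloring} of a graph $G$ is a red/blue coloring of $E(G)$ with no red copy of $H_1$ and no blue copy of $H_2$. One expects sparse graphs to have a valid coloring. The conjecture studied here concerns the graphs that lie at the critical sparsity and whose local structure is that of an obstruction.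

\subsection*{Three densities}
Let $d(H)=e(H)/v(H)$ if $v(H)\ge1$ and $d(H)=0$ otherwise, and let $m(H)=\max\{d(H'):H'\subseteq H\}$ be the \emph{maximum density} of $H$.

Let $d_2(K_2)=1/2$, let $d_2(H)=(e(H)-1)/(v(H)-2)$ if $v(H)\ge3$, and let
\[
m_2(H)=\max\{d_2(H'):H'\subseteq H,\ e(H')\ge1\}.
\]
The graph $H$ is \emph{strictly $2$-balanced} if $d_2(H')<d_2(H)$ for every proper subgraph $H'\subsetneq H$ with $e(H')\ge1$. If $e(H_2)\ge1$, let
\[
d_2(H_1,H_2)=\frac{e(H_1)}{v(H_1)-2+1/m_2(H_2)},\qquad
m_2(H_1,H_2)=\max\{d_2(H',H_2):H'\subseteq H_1,\ e(H')\ge1\}.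
\]
The graph $H_1$ is \emph{strictly balanced with respect to $d_2(\cdot,H_2)$} if $d_2(H',H_2)<d_2(H_1,H_2)$ for every proper subgraph $H'\subsetneq H_1$ with $e(H')\ge1$. For example, $d_2(K_n)=(n+1)/2$ for $n\ge3$, and $d_2(K_4,K_3)=12/5$ lies between $d_2(K_3)=2$ and $d_2(K_4)=5/2$.

A first-moment count shows what these quantities measure. In a random graph on $N$ vertices with edge probability $p=N^{-1/x}$, the expected number of copies of $H$ has order $N^{v(H)-e(H)/x}$. This tends to $0$ exactly when $d(H)>x$, so a fixed graph $G$ with $m(G)>x$ is absent with probability tending to $1$. At $x=d_2(H)$ (for $v(H)\ge3$) the copies of $H$ are as numerous as the edges, of which there are about $N^{2-1/x}$. At $x=d_2(H_1,H_2)$ the number of copies of $H_1$ has order $N^{2-1/m_2(H_2)}$. Heuristically, if we destroy all red copies of $H_1$ by coloring one edge of each blue, then the blue graph has as many edges as a random graph with edge probability $N^{-1/m_2(H_2)}$, which is the scale associated with $H_2$. So $m_2(H_1,H_2)$ is the natural critical value, and the graphs $A$ with $m(A)$ at most slightly above it include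 all fixed graphs that can appear at the critical probability.

\subsection*{Candidates for obstructions}
For a graph $G$ let $\mathcal R_G$ and $\mathcal L_G$ be the sets of subgraphs of $G$ isomorphic to $H_1$ and to $H_2$, respectively, and let
\[
\mathcal L^*_G=\{L\in\mathcal L_G:\ \text{for every } e\in E(L)\text{ there is } R\in\mathcal R_G\text{ with }E(L)\cap E(R)=\{e\}\}.
\]
Let $\mathcal C(H_1,H_2)$ be the class of graphs $G$ such that for every $e\in E(G)$ there are $R\in\mathcal R_G$ and $L\in\mathcal L_G$ with $E(R)\cap E(L)=\{e\}$, and let $\mathcal C^*(H_1,H_2)$ be the class of graphs $G$ with $G=\bigcup_{L\in\mathcal L^*_G}L$. Every edge of a graph $G\in\mathcal C^*(H_1,H_2)$ lies in some $L\in\mathcal L_G^*$, so $\mathcal C^*(H_1,H_2)\subseteq\mathcal C(H_1,H_2)$. These classes contain the minimal obstructions to coloring.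

\begin{remark}\label{rem:minimal}
Suppose that $H_1$ and $H_2$ have no isolated vertices, that $G$ has no valid coloring, and that every proper subgraph of $G$ has one. Then $G\in\mathcal C^*(H_1,H_2)$. Indeed, suppose that $G'=\bigcup_{L\in\mathcal L^*_G}L$ is a proper subgraph of $G$. Take a valid coloring of $G'$ and color the other edges of $G$ blue; there is no red $H_1$. While there is a blue copy $L$ of $H_2$, proceed as follows. The members of $\mathcal L^*_G$ lie in $G'$ and contain a red edge, so $L\notin\mathcal L^*_G$, and $L$ has an edge $f$ such that no $R\in\mathcal R_G$ shares exactly $f$ with $L$. Recolor $f$ red; this creates no red $H_1$, because a new red copy would share exactly $f$ with $L$. The process ends in a valid coloring of $G$, a contradiction. If $H_1$ and $H_2$ are $2$-connected, then so is $G$: every copy of $H_1$ or $H_2$ lies in one block of $G$, so valid colorings of the blocks could otherwise be combined.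
\end{remark}

Let $m_2(H_1)\ge m_2(H_2)>1$ and $\varepsilon>0$. Define $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ as the set of $2$-connected graphs $A$ with $m(A)\le m_2(H_1,H_2)+\varepsilon$ such that
\[
A\in\mathcal C^*(H_1,H_2)\ \text{ if } m_2(H_1)>m_2(H_2),\qquad A\in\mathcal C(H_1,H_2)\ \text{ if } m_2(H_1)=m_2(H_2).
\]
The following conjecture, stated in \cite{BHH}, says that there are finitely many such candidates and that none of them is an obstruction.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $H_1\not\cong H_2$ be non-empty graphs with $m_2(H_1)\ge m_2(H_2)>1$, and let $H_2$ be strictly $2$-balanced. Let $H_1$ be strictly balanced with respect to $d_2(\cdot,H_2)$ if $m_2(H_1)>m_2(H_2)$, and strictly $2$-balanced if $m_2(H_1)=m_2(H_2)$. Then there is $\varepsilon=\varepsilon(H_1,H_2)>0$ such that $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is finite up to isomorphism and every graph in it has a valid coloring.}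
\medskip

Finiteness is a plausible guess. Take the case $m_2(H_1)=m_2(H_2)=\mu$, in which also $m_2(H_1,H_2)=\mu$ (see Section~\ref{sec:potential}), and build a candidate by adding copies of $H_1$ and $H_2$ one at a time, each sharing an edge with what is already there. A copy that meets the current graph in a single edge brings exactly $\mu$ new edges per new vertex, and a copy with a larger overlap brings more. The edges of the most recent copy still need a second copy through them, so the process can stop only with the help of large overlaps. A large candidate should need many of these and should therefore be too dense. The gap in this reasoning is that it sees only the part of the graph that can be reached through copies sharing edges, whereas a $2$-connected graph may consist of many bounded parts that share only vertices. Our first theorem exploits this gap, and our second shows that it can be closed when the $2$-densities are equal.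

\begin{theorem}\label{thm:A}
The conjecture is false.
\begin{enumerate}
\item[(1)] Let $H_1$ be $K_8$ minus two adjacent edges and let $H_2=K_3$. All hypotheses of the conjecture hold, $m_2(H_1)>m_2(H_2)=2$, and $m_2(H_1,H_2)=4$. For every $\varepsilon>0$ the set $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is infinite; it contains infinitely many graphs $A$ with $m(A)=4=m_2(H_1,H_2)$.
\item[(2)] For every strictly $2$-balanced graph $H_2$ with $m_2(H_2)>1$ there are infinitely many graphs $H_1$ such that $(H_1,H_2)$ satisfies all hypotheses of the conjecture, $m_2(H_1)>m_2(H_2)$, and $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is infinite for every $\varepsilon>0$.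
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:B}
Let $H_1\not\cong H_2$ be strictly $2$-balanced graphs with $m_2(H_1)=m_2(H_2)>1$. Then there is $\varepsilon>0$ such that $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is finite and every graph in it has a valid coloring.
\end{theorem}

We make no claim about which pairs with $m_2(H_1)>m_2(H_2)$ satisfy the conclusion of the conjecture. Theorem~\ref{thm:A} and the finiteness in Theorem~\ref{thm:B} are proved here in full. For the coloring assertion of Theorem~\ref{thm:B}, and for nothing else, we use the following theorem.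

\begin{theorem}[Christoph, Martinsson, Steiner and Wigderson \cite{CMSW}]\label{thm:CMSW}
If $m_2(H_1)\ge m_2(H_2)>1$ and $m(G)\le m_2(H_1,H_2)$, then $G$ has a valid coloring.
\end{theorem}

It reduces the conjecture to its finiteness assertion.

\begin{corollary}\label{cor:reduction}
Let $m_2(H_1)\ge m_2(H_2)>1$, and suppose that $\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ is finite for some $\varepsilon_0>0$. Then there is $\varepsilon\in(0,\varepsilon_0]$ such that $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is finite and every graph in it has a valid coloring.
\end{corollary}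

\begin{proof}
Put $\mu=m_2(H_1,H_2)$. The values $m(A)$ with $A\in\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ form a finite set, so there is $\varepsilon\in(0,\varepsilon_0]$ such that none of them lies in $(\mu,\mu+\varepsilon]$. The set $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is contained in $\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$, and its members satisfy $m(A)\le\mu$. Apply Theorem~\ref{thm:CMSW}.
\end{proof}

\section{Necklaces of cliques}\label{sec:necklaces}

Take $k$ copies of a graph $B$, the beads, and arrange them in a cycle so that consecutive beads share one vertex. The result has $k\,e(B)$ edges and $k(v(B)-1)$ vertices, so its density is $e(B)/(v(B)-1)$ for every $k$, and whatever copies of $H_1$ and $H_2$ exist inside a bead are still there. To refute finiteness we therefore look for one bead that satisfies the condition defining $\mathcal C^*$ (or $\mathcal C$) by itself and has $e(B)\le m_2(H_1,H_2)\,(v(B)-1)$. Cliques will do.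

For $n\ge4$ and $k\ge3$, the \emph{necklace} $N_{k,n}$ has vertex set $\mathbb Z_k\times\{1,\dots,n-1\}$, and its edges are those of the $k$ complete graphs on the sets
\[
V_i=\{(i,1),\dots,(i,n-1),(i+1,1)\},\qquad i\in\mathbb Z_k .
\]
The complete graph on $V_i$ is the $i$-th \emph{bead}, a copy of $K_n$, and the vertices $(i,1)$ are the \emph{links}; see Figure~\ref{fig:necklace}. Since $k\ge3$, distinct beads share at most one vertex and hence no edge.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \i in {0,...,4}{
  \draw ({90+72*\i}:1.6) -- ({162+72*\i}:1.6) -- ({126+72*\i}:1.9) -- cycle;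
  \draw ({90+72*\i}:1.6) -- ({126+72*\i}:0.75) -- ({162+72*\i}:1.6);
  \draw ({126+72*\i}:0.75) -- ({126+72*\i}:1.9);
}
\foreach \i in {0,...,4}{
  \fill ({90+72*\i}:1.6) circle (2.2pt);
  \filldraw[fill=white] ({126+72*\i}:1.9) circle (2pt);
  \filldraw[fill=white] ({126+72*\i}:0.75) circle (2pt);
}
\end{tikzpicture}
\caption{The necklace $N_{5,4}$: five copies of $K_4$ arranged in a cycle, consecutive copies sharing one vertex (black). It has $15$ vertices and $30$ edges.}
\label{fig:necklace}
\end{figure}

\begin{lemma}\label{lem:necklace}
The graph $N_{k,n}$ is $2$-connected, has $k(n-1)$ vertices, and satisfies $m(N_{k,n})=n/2$.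
\end{lemma}

\begin{proof}
Delete a vertex $w$. What remains of each bead is a non-empty clique, and beads $i-1$ and $i$ still share the link $(i,1)$ unless $w=(i,1)$. So at most one of the $k$ cyclically consecutive pairs of beads loses its common vertex, and the graph remains connected.

Let $S$ be a set of vertices and $s_i=|S\cap V_i|$. The sets $V_i\setminus\{(i+1,1)\}$ partition the vertex set, so $|S|\ge\sum_{i:\,s_i\ge1}(s_i-1)$. Every edge lies in exactly one bead and $s_i\le n$, so the number of edges inside $S$ is
\[
\sum_i\binom{s_i}2=\sum_{i:\,s_i\ge1}\frac{s_i}2(s_i-1)\le\frac n2\sum_{i:\,s_i\ge1}(s_i-1)\le\frac n2|S| .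
\]
The whole graph has density $\binom n2/(n-1)=n/2$.
\end{proof}

The smallest case already shows the mechanism, although it falls outside the conjecture.

\begin{example}\label{ex:K3K3}
Let $H_1=H_2=K_3$. Then $m_2(K_3)=2$ and $m_2(K_3,K_3)=2$, since $d_2(K_3,K_3)=3/(3/2)$, $d_2(K_2,K_3)=1/(1/2)$, and the other subgraphs have three vertices and fewer edges than $K_3$. Every edge $xy$ of $K_4$ is the only common edge of the two triangles through it. So $N_{k,4}\in\mathcal C(K_3,K_3)$, and $m(N_{k,4})=2$. Thus $\hat{\mathcal A}(K_3,K_3,\varepsilon)$ is infinite for every $\varepsilon>0$, and the hypothesis $H_1\not\cong H_2$ cannot be dropped from Theorem~\ref{thm:B}.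
\end{example}

For a pair with $m_2(H_1)>m_2(H_2)$ the bead $K_n$ must meet two requirements.

\begin{lemma}\label{lem:bead}
Let $m_2(H_1)>m_2(H_2)>1$ and $n\ge\max\{4,v(H_2)\}$. Suppose that
\begin{enumerate}
\item[(a)] for every copy $L$ of $H_2$ in $K_n$ and every $e\in E(L)$ there is a copy $R$ of $H_1$ in $K_n$ with $E(L)\cap E(R)=\{e\}$, and
\item[(b)] $n/2\le m_2(H_1,H_2)$.
\end{enumerate}
Then $N_{k,n}\in\hat{\mathcal A}(H_1,H_2,\varepsilon)$ for all $k\ge3$ and $\varepsilon>0$. In particular, $\hat{\mathcal A}(H_1,H_2,\varepsilon)$ is infinite.
\end{lemma}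

\begin{proof}
By (a), every copy of $H_2$ inside a bead belongs to $\mathcal L^*$. Since $n\ge v(H_2)$ and the bead is complete, every edge of a bead lies in such a copy, so $N_{k,n}\in\mathcal C^*(H_1,H_2)$. Lemma~\ref{lem:necklace} and (b) give the rest; the graphs $N_{k,n}$ have different numbers of vertices for different $k$.
\end{proof}

The two requirements pull in opposite directions: (a) wants $H_1$ to have non-edges and (b) wants it dense. Put $\kappa=1/m_2(H_2)$. The choice $H_1=K_n$ violates (a), because then $R\supseteq L$, but it satisfies (b) with room to spare: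
\[
d_2(K_n,H_2)=\frac{\binom n2}{n-2+\kappa}>\frac{\binom n2}{n-1}=\frac n2 ,
\]
precisely because $\kappa<1$. The gap tends to $(1-\kappa)/2$ as $n\to\infty$, while deleting a bounded number of edges from $K_n$, which suffices for (a), costs only $O(1/n)$. For $H_2=K_3$ two adjacent edges have to be deleted, and the inequality $\bigl(\binom n2-2\bigr)/(n-\frac32)\ge\frac n2$ is equivalent to $n(n-1)-4\ge n(n-\frac32)$, that is, to $n\ge8$. This explains the number $8$.

\begin{proof}[Proof of Theorem~\ref{thm:A}(1)]
The triangle has $d_2(K_3)=2$, its proper subgraphs on three vertices have $d_2\le1$, and $d_2(K_2)=1/2$. So $K_3$ is strictly $2$-balanced and $m_2(K_3)=2$.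

The graph $H_1$ has $8$ vertices and $26$ edges, so $d_2(H_1,K_3)=26/(13/2)=4$. A proper subgraph on $8$ vertices has $d_2(\cdot,K_3)\le25/(13/2)<4$. A subgraph on $j\le7$ vertices with an edge has $d_2(\cdot,K_3)\le\binom j2/(j-\frac32)$, which for $j=2,\dots,7$ equals
\[
2,\quad 2,\quad \tfrac{12}5,\quad \tfrac{20}7,\quad \tfrac{10}3,\quad \tfrac{42}{11},
\]
and all of these are less than $4$. So $H_1$ is strictly balanced with respect to $d_2(\cdot,K_3)$ and $m_2(H_1,K_3)=4$. Also $m_2(H_1)\ge d_2(H_1)=25/6>2$, and $H_1\not\cong K_3$.

Let $L$ be a triangle in $K_8$ and $e\in E(L)$. The other two edges of $L$ are adjacent, so deleting them from $K_8$ leaves a copy $R$ of $H_1$ with $E(R)\cap E(L)=\{e\}$. Lemma~\ref{lem:bead} applies with $n=8$, and $m(N_{k,8})=4$ by Lemma~\ref{lem:necklace}.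
\end{proof}

For general $H_2$ the graphs $H_2-e$ need not be isomorphic to each other, so we delete all of them from $K_n$, on disjoint vertex sets.

\begin{proof}[Proof of Theorem~\ref{thm:A}(2)]
Let $\kappa=1/m_2(H_2)\in(0,1)$ and $a=2-\kappa\in(1,2)$, so that $d_2(H',H_2)=e(H')/(v(H')-a)$. Let $Z$ be the vertex-disjoint union of the graphs $H_2-e$, $e\in E(H_2)$, each taken on $v(H_2)$ vertices, and let $z=e(Z)$. For $n\ge\max\{4,v(Z)\}$ let $H_1=H_1(n)$ be obtained from $K_n$ by deleting the edges of a copy of $Z$. All copies of $Z$ in $K_n$ are equivalent under permutations of the vertices, so $H_1$ is well defined up to isomorphism.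

\emph{Condition (a) of Lemma~\ref{lem:bead}.} Let $L$ be a copy of $H_2$ in $K_n$ and $e\in E(L)$. Fix an isomorphism $H_2\to L$, and let $e_0$ be the edge that it maps to $e$. Choose a copy $Z'$ of $Z$ in which the part $H_2-e_0$ is $L-e$ and the other parts avoid $V(L)$. Then $E(Z')\cap E(L)=E(L)\setminus\{e\}$, so $R=K_n-E(Z')$ is a copy of $H_1$ with $E(R)\cap E(L)=\{e\}$.

\emph{Densities.} The identity $x(x-1)=(x-a)(x-1+a)+a(a-1)$ gives
\[
f(x):=\frac{x(x-1)/2}{x-a}=\frac12\Bigl(x-1+a+\frac{a(a-1)}{x-a}\Bigr),
\]
which is convex for $x>a$ because $a(a-1)>0$. A subgraph of $H_1$ with an edge and with $j\le n-1$ vertices has $d_2(\cdot,H_2)\le f(j)\le\max\{f(2),f(n-1)\}$, where $f(2)=1/\kappa$. Let $\mu_n=d_2(H_1,H_2)=f(n)-z/(n-a)$. Since $a$ and $z$ do not depend on $n$, the formula for $f$ shows that, as $n\to\infty$,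
\[
\mu_n-f(n-1)\to\frac12,\qquad \mu_n-\frac n2\to\frac{a-1}2=\frac{1-\kappa}2>0,\qquad d_2(H_1)=\frac{\binom n2-z-1}{n-2}\to\infty .
\]
Let $n$ be so large that $\mu_n>f(n-1)$, $\mu_n>n/2>1/\kappa$ and $d_2(H_1)>m_2(H_2)$. Then every subgraph on at most $n-1$ vertices with an edge has $d_2(\cdot,H_2)<\mu_n$, and so does every proper subgraph on $n$ vertices, since it has fewer edges than $H_1$. Hence $H_1$ is strictly balanced with respect to $d_2(\cdot,H_2)$, and $m_2(H_1,H_2)=\mu_n\ge n/2$, which is condition (b). Moreover $m_2(H_1)>m_2(H_2)$, so $H_1\not\cong H_2$. Lemma~\ref{lem:bead} applies, and different $n$ give non-isomorphic graphs $H_1$.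
\end{proof}

\begin{remark}
The necklaces in part (1) do not violate the coloring assertion: $N_{k,8}$ has a valid coloring for $k\ge4$. A clique containing a vertex that is not a link lies in the bead of that vertex, and the links induce a cycle of length $k\ge4$; so every clique lies in one bead. In each bead, color a perfect matching blue and the other edges red. A triangle lies in one bead, so it is not blue. The graph $H_1$ contains $K_7$ (delete the common end of the two missing edges), and any seven vertices of a bead span a blue edge, so there is no red $H_1$.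
\end{remark}

\section{Equal $2$-densities: a potential function and linked graphs}\label{sec:potential}

From now on $H_1\not\cong H_2$ are strictly $2$-balanced graphs with
\[
\mu:=m_2(H_1)=m_2(H_2)>1,\qquad s:=\max\{v(H_1),v(H_2)\}.
\]
Then $d_2(H_i)=\mu$, and $v(H_i)\ge3$ because $\mu>1/2$. Every $H'\subseteq H_1$ with an edge satisfies $e(H')\le\mu(v(H')-2)+1$, with equality for $H'=H_1$ (if $v(H')=2$, both sides are $1$). As $d_2(H',H_2)=\mu\,e(H')/\bigl(\mu(v(H')-2)+1\bigr)$, this gives $m_2(H_1,H_2)=\mu$.

A \emph{copy} is a subgraph isomorphic to $H_1$ or to $H_2$. An edge $e$ of a graph $B$ is \emph{closed in $B$} if $B$ contains $R\cong H_1$ and $L\cong H_2$ with $E(R)\cap E(L)=\{e\}$; we call $R,L$ \emph{witnesses} of $e$. The graph $B$ is \emph{closed} if all its edges are closed in $B$, that is, if $B\in\mathcal C(H_1,H_2)$. The graph \emph{formed by} a set of edges consists of these edges and their ends. Unions and intersections of subgraphs of a graph are taken on vertex sets and edge sets simultaneously.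

Section~\ref{sec:necklaces} suggests comparing $e(X)$ with $\mu(v(X)-1)$. For a graph $X$ with $v(X)\ge1$ let
\[
h(X)=\mu\,(v(X)-1)-e(X).
\]
A necklace with bead $X$ has density greater than $\mu$ exactly when $h(X)<0$. Note that $h(K_1)=0$ and $h(K_2)=\mu-1$. Inclusion--exclusion for vertices and for edges gives, for subgraphs $X,Y$ of a common graph,
\begin{equation}\label{eq:modular}
h(X\cup Y)=
\begin{cases}
h(X)+h(Y)-h(X\cap Y) & \text{if $X$ and $Y$ share a vertex},\\
h(X)+h(Y)+\mu & \text{otherwise}.
\end{cases}
\end{equation}
Strict $2$-balancedness translates into part (a) of the next lemma, and it is used only through this part.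

\begin{lemma}\label{lem:copy}
Let $Q$ be a copy.
\begin{enumerate}
\item[(a)] If $K\subseteq Q$ and $e(K)\ge1$, then $h(K)\ge\mu-1$, with equality if and only if $K=Q$ or $K\cong K_2$.
\item[(b)] Every vertex of $Q$ has degree greater than $\mu$, unless $Q\cong K_3$, in which case $\mu=2$. In all cases $Q$ has minimum degree at least $2$ and at least three edges.
\item[(c)] The only copy contained in $Q$ is $Q$ itself.
\item[(d)] If $E(Q)$ is partitioned into two non-empty sets, forming graphs $Q'$ and $Q''$, then $Q'$ and $Q''$ share at least two vertices.
\end{enumerate}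
\end{lemma}

\begin{proof}
(a) From $e(Q)=\mu(v(Q)-2)+1$ we get $h(Q)=\mu-1=h(K_2)$. If $K\ne Q$ and $v(K)\ge3$, then $e(K)-1<\mu(v(K)-2)$, which says $h(K)>\mu-1$.

(b) Let $w$ have degree $d$ in $Q$; then $h(Q-w)=h(Q)-\mu+d=d-1$. If $d=0$, then $Q-w$ has an edge and $h(Q-w)=-1<\mu-1$, contrary to (a). So $Q$ has no isolated vertex. If $Q-w$ had no edge, $Q$ would be a star with $d_2(Q)=1<\mu$. Hence (a) applies to $Q-w$ and gives $d>\mu$ unless $Q-w\cong K_2$. In that case $v(Q)=3$ and $e(Q)=\mu+1>2$, so $Q\cong K_3$ and $\mu=2$. Since $\mu>1$, all degrees are at least $2$, and then $e(Q)\ge v(Q)\ge3$.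

(c) A copy $K\subseteq Q$ has $h(K)=\mu-1$ and is not a $K_2$, so $K=Q$ by (a).

(d) As $Q$ has no isolated vertex, $Q=Q'\cup Q''$. If $Q'$ and $Q''$ share at most one vertex, then \eqref{eq:modular} and (a) give $h(Q)\ge2(\mu-1)>\mu-1$, a contradiction. Here $\mu>1$ is used.
\end{proof}

Two consequences will be used without comment. If $Q$ is a copy and $Q\not\subseteq Y$, then $Q$ has an edge outside $Y$, since $Q$ has no isolated vertex. And the two witnesses of a closed edge are distinct, since they share only one edge; so a closed edge lies in at least two copies.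

The \emph{edge-sharing graph} of a family of copies has these copies as its vertices, two of them being adjacent if they have a common edge. A graph $B$ with at least one edge and no isolated vertex is \emph{linked} if every edge of $B$ lies in a copy and the edge-sharing graph of all copies in $B$ is connected. If a family of copies has a connected edge-sharing graph, then its union is linked, because any further copy inside the union shares an edge with a member of the family. In particular a single copy is linked. Linked graphs are those that the building process of Section~\ref{sec:intro} can exhaust, and $h$ does not increase along the process.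

\begin{lemma}\label{lem:monotone}
Let $B$ be linked and let $X\subseteq B$ have at least one edge.
\begin{enumerate}
\item[(a)] If $X\ne B$ and $X$ is not obtained from $B$ merely by omitting no edge, that is, if $E(X)\ne E(B)$, then some copy $Q\subseteq B$ with $Q\not\subseteq X$ shares an edge with $X$.
\item[(b)] $h(B)\le h(X)$. In particular, $h(B)\le\mu-1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $\mathcal S$ be the set of copies in $B$ that share an edge with $X$; it is non-empty since every edge of $X$ lies in a copy. Suppose that all members of $\mathcal S$ are contained in $X$. A copy that shares an edge with a member of $\mathcal S$ then shares an edge with $X$ and belongs to $\mathcal S$. By connectedness $\mathcal S$ contains all copies in $B$, so $E(B)\subseteq E(X)$, a contradiction.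

(b) If $E(X)=E(B)$, then $X=B$ because $B$ has no isolated vertex. Otherwise take $Q$ as in (a). The graph $X\cap Q\subseteq Q$ has an edge, so \eqref{eq:modular} and Lemma~\ref{lem:copy}(a) give $h(X\cup Q)=h(X)+(\mu-1)-h(X\cap Q)\le h(X)$, and $X\cup Q$ has more edges than $X$. Repeat until all edges of $B$ are covered. For the last claim let $X$ be a copy.
\end{proof}

A closed graph without isolated vertices is an edge-disjoint union of linked closed pieces. Two statements about the pieces yield finiteness. Proposition~\ref{prop:nobead} says that $h<0$ for every piece, so that no piece can serve as the bead of a sparse necklace. Proposition~\ref{prop:surplus} says that a large piece has density above $\mu$ by a fixed margin. Section~\ref{sec:end} combines the two.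

\section{Linked closed graphs have negative potential}\label{sec:nobead}

The first tool is a degree count. Let $\{\mu\}=\mu-\lfloor\mu\rfloor$.

\begin{lemma}\label{lem:degree}
Let $w$ be a vertex of a graph $B$ incident with an edge that is closed in $B$. If $\{\mu\}\le\frac12$, then $d_B(w)\ge2\mu$. If $\{\mu\}>\frac12$, then $d_B(w)\ge2\lfloor\mu\rfloor+1>2\mu-1$, and $v(H_1),v(H_2)\ge5$.
\end{lemma}

\begin{proof}
If $R,L$ are witnesses of a closed edge at $w$, then $d_B(w)\ge d_R(w)+d_L(w)-1$. Suppose first that one of $H_1,H_2$ is a triangle. Then $\mu=2$, the other graph is not a triangle and has minimum degree at least $3$ by Lemma~\ref{lem:copy}(b), and $d_B(w)\ge2+3-1=2\mu$. Otherwise both minimum degrees are at least $\lfloor\mu\rfloor+1$, so $d_B(w)\ge2\lfloor\mu\rfloor+1=2\mu+1-2\{\mu\}$. This is at least $2\mu$ if $\{\mu\}\le\frac12$, and it always exceeds $2\mu-1$. Finally, $\mu=(e(H_i)-1)/(v(H_i)-2)$ is an integer multiple of $\frac12$ if $v(H_i)\in\{3,4\}$, so $\{\mu\}>\frac12$ forces $v(H_i)\ge5$.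
\end{proof}

This is the only place where $H_1\not\cong H_2$ is used, and it serves to exclude two triangles. For $H_1=H_2=K_3$ the count gives degree $3$ instead of $2\mu=4$, and $K_4$ is a linked closed graph with $h(K_4)=2\cdot3-6=0$: the bead of Example~\ref{ex:K3K3}.

\begin{example}\label{ex:pairs}
(i) Let $H_1=K_{3,3}$ and $H_2=K_3$. Then $d_2(K_{3,3})=8/4=2$, and bipartite graphs on $3,4,5$ vertices have at most $2,4,6$ edges and hence $d_2\le1,\frac32,\frac53$; so this is an admissible pair with $\mu=2$. In a closed graph $B$ without isolated vertices all degrees are at least $4$, so $e(B)\ge2v(B)$ and $h(B)\le-2$. The degree count settles the sign of $h$ at once.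

(ii) Let $H_1=K_{2,3}$ and let $H_2$ be the three-dimensional cube minus an edge. Then $d_2(H_1)=5/3=10/6=d_2(H_2)$. Subgraphs of either graph on $3$ or $4$ vertices have $d_2\le\frac32$, being bipartite. Deleting $3$, $2$ or $1$ vertices from the cube removes at least $7$, $5$ or $3$ of its $12$ edges, so subgraphs of $H_2$ on $5,6,7$ vertices have $d_2\le\frac43,\frac32,\frac85$. This is an admissible pair with $\mu=\frac53$. Now Lemma~\ref{lem:degree} gives only degree $3$ and $e(B)\ge\frac32v(B)$, which is short of $\mu\,(v(B)-1)$ once $v(B)>10$.
\end{example}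

When $\{\mu\}>\frac12$ we argue by induction on the number of edges. If $h(B)\ge0$, then Lemma~\ref{lem:monotone} forbids subgraphs with negative $h$, and this forces edge-disjoint linked subgraphs to share at most two vertices. We cut $B$ into a maximal linked part $C$ that misses some vertex and a linked part $D$ generated by witnesses of edges leaving $C$. All edges of $D$ are closed in $D$, except possibly the edge joining the two vertices that $D$ may share with $C$. For this reason the statement allows one edge that is not closed.

\begin{proposition}\label{prop:nobead}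
Let $B$ be a linked graph in which at most one edge is not closed. Then $h(B)<0$, that is, $e(B)>\mu\,(v(B)-1)$.
\end{proposition}

\begin{proof}
Let $B$ be a counterexample with the fewest edges; thus $h(B)\ge0$, and by Lemma~\ref{lem:monotone}(b)
\begin{equation}\label{eq:nonneg}
h(X)\ge0\quad\text{for every $X\subseteq B$ with at least one edge.}
\end{equation}
Every vertex of $B$ lies in a copy, so it has degree at least $2$ and is incident with a closed edge. Lemma~\ref{lem:degree} therefore applies to all vertices. If $\{\mu\}\le\frac12$, then $e(B)\ge\mu\,v(B)$ and $h(B)\le-\mu<0$. Hence $\{\mu\}>\frac12$, all copies have at least $5$ vertices, and all degrees in $B$ exceed $2\mu-1$. Let $r$ be the edge that is not closed if there is one, and an arbitrary edge otherwise. All copies below are copies in $B$.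

\emph{Step 1: if $R,L$ are witnesses of $e$, then $V(R)\cap V(L)=e$.} Let $p=|V(R)\cap V(L)|\ge2$. Then $h(R\cap L)=\mu(p-1)-1$, so $h(R\cup L)=2(\mu-1)-\mu(p-1)+1$. For $p\ge3$ this is at most $-1$, contrary to \eqref{eq:nonneg}.

\emph{Step 2: edge-disjoint linked subgraphs $C',D'\subseteq B$ share at most two vertices.} If they share $p\ge3$ vertices, then $h(C'\cap D')=\mu(p-1)\ge2\mu$, and Lemma~\ref{lem:monotone}(b) gives $h(C'\cup D')\le2(\mu-1)-2\mu=-2$, contrary to \eqref{eq:nonneg}.

\emph{Step 3: the choice of $C$.} Consider pairs $(x,C)$ in which $x\in V(B)$, the graph $C$ is the union of the copies in one component of the edge-sharing graph of all copies avoiding $x$, and $r\in E(C)$. Such a pair exists. Indeed, let $Q$ be a copy containing $r$. The graph $B$ has a closed edge, so Step 1 gives $v(B)\ge v(H_1)+v(H_2)-2>v(Q)$; take $x\notin V(Q)$ and the component of $Q$. Choose a pair $(x,C)$ with $e(C)$ maximum and put $N=V(B)\setminus V(C)$. Then $C$ is linked and $x\in N$. An edge incident with $N$ is not in $C$, so it differs from $r$ and is closed in $B$.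

\emph{Step 4: if a copy $Q\not\subseteq C$ shares an edge with $C$, then $N\subseteq V(Q)$.} Suppose that $u\in N\setminus V(Q)$. The copies whose union is $C$, together with $Q$, avoid $u$ and have a connected edge-sharing graph. So they lie in one component for the vertex $u$, whose union $C'$ contains $C\cup Q$. The pair $(u,C')$ has $r\in E(C')$ and $e(C')>e(C)$, a contradiction.

\emph{Step 5: $|N|\ge2$.} If $N=\{x\}$, then $v(B)=v(C)+1$ and $e(B)\ge e(C)+d_B(x)$, so $h(B)\le h(C)+\mu-d_B(x)\le2\mu-1-d_B(x)<0$.

\emph{Step 6: a copy $P$ that is edge-disjoint from $C$ has at least three vertices in $N$.} By Step 2 it has at most two vertices in $V(C)$, and $v(P)\ge5$.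

\emph{Step 7: if $e$ is an edge incident with $N$, then any witnesses of $e$ are edge-disjoint from $C$.} Let $z\in e\cap N$, let $\{P,Q\}$ be a pair of witnesses, and suppose that $Q$ shares an edge with $C$. We show first that $N=e$. Since $z\in V(Q)$, we have $Q\not\subseteq C$, and Step 4 gives $N\subseteq V(Q)$. By Step 1, $V(P)\cap N\subseteq V(P)\cap V(Q)=e$, so $P$ has at most two vertices in $N$ and shares an edge with $C$ by Step 6. As $z\in V(P)$, Step 4 gives $N\subseteq V(P)$. Hence $N\subseteq e$, and $N=e$ by Step 5. The assertion thus holds for all $e\ne N$. Since $d_B(x)\ge2$, there is an edge $e\neq N$ at $x$; its witnesses are edge-disjoint from $C$, so $|N|\ge3$ by Step 6. Therefore no edge equals $N$, and the assertion holds for all $e$.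

\emph{Step 8: the smaller graph $D$.} For every edge $e$ incident with $N$ fix witnesses $R_e,L_e$, and fix one such edge $e_0$. Let $\mathcal Q$ be the smallest family of copies that contains $R_{e_0}$ and $L_{e_0}$, and that contains $R_e$ and $L_e$ whenever $e$ is incident with $N$ and lies in a member of $\mathcal Q$. The family is obtained from $\{R_{e_0},L_{e_0}\}$ by repeatedly adding copies that share an edge with an earlier member, so its union $D$ is linked. By Step 7, $D$ is edge-disjoint from $C$, and by Step 2 it has at most two vertices outside $N$. So at most one edge of $D$ is not incident with $N$. Every other edge $e$ of $D$ has $R_e,L_e\in\mathcal Q$ and is closed in $D$. Since $r\notin E(D)$, we have $e(D)<e(B)$, and the minimality of $B$ gives $h(D)<0$. This contradicts \eqref{eq:nonneg}.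
\end{proof}

\section{Large linked closed graphs have a linear surplus of edges}\label{sec:surplus}

Proposition~\ref{prop:nobead} gives a surplus that is positive but possibly bounded, and for finiteness we need one that grows linearly with the number of vertices. Even in Example~\ref{ex:pairs}(i) the degree count does not exclude arbitrarily large $4$-regular graphs, whose density is exactly $\mu$.

\begin{proposition}\label{prop:surplus}
There are $c_1>0$ and $n_1$, depending only on $H_1$ and $H_2$, such that every linked closed graph $B$ with $v(B)\ge n_1$ satisfies $e(B)\ge(\mu+c_1)\,v(B)$.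
\end{proposition}

We build $B$ copy by copy and show that a fixed proportion of the steps have a large overlap. The basic obstruction to small overlaps is that a copy attached along one edge and never touched again contains edges that are not closed. For a triangle attached along $xy$ with a new vertex $z$ of degree $2$ this is visible: the only triangle through $z$ is $xyz$, and no other copy has a vertex of degree $2$. The general statement is as follows.

\begin{lemma}\label{lem:pendant}
Let $P$ be a copy in a graph $G$, let $f=xy\in E(P)$ and $I=V(P)\setminus\{x,y\}$, and suppose that every edge of $G$ incident with $I$ lies in $P$. Then every copy $Q\subseteq G$ that has an edge incident with $I$ equals $P$.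
\end{lemma}

\begin{proof}
Let $Q'$ be formed by the edges of $Q$ incident with $I$, and $Q''$ by the other edges of $Q$. Then $Q'\subseteq P-f$. If $E(Q'')\subseteq\{f\}$, then $Q\subseteq P$, and $Q=P$ by Lemma~\ref{lem:copy}(c). So suppose that $Q''$ has an edge other than $f$. We have $V(Q')\cap V(Q'')\subseteq V(P)\setminus I=\{x,y\}$, and Lemma~\ref{lem:copy}(d) gives equality. We show that $h(Q)>\mu-1$, which contradicts Lemma~\ref{lem:copy}(a).

If $f\in E(Q)$, then $f\in E(Q'')$. The graphs $Q'+f$ and $Q''$ are proper subgraphs of $Q$ with at least two edges each, so both have $h>\mu-1$. Their union is $Q$ and their intersection is the $K_2$ on $f$. Hence $h(Q)>2(\mu-1)-(\mu-1)=\mu-1$.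

If $f\notin E(Q)$, we use that $Q'+f$ is a subgraph of the copy $P$, so $h(Q')=h(Q'+f)+1\ge\mu$. The graph $Q''$ is a proper subgraph of $Q$ that has an edge and contains the non-adjacent vertices $x,y$, so $Q''\not\cong K_2$ and $h(Q'')>\mu-1$. The intersection $Q'\cap Q''$ consists of the two vertices $x,y$ and has $h=\mu$. Hence $h(Q)>\mu+(\mu-1)-\mu=\mu-1$.
\end{proof}

\subsection*{Generic and degenerate steps}
Fix a linked closed graph $B$; all copies are copies in $B$. By Lemma~\ref{lem:monotone}(a) there are graphs $F_0\subset F_1\subset\dots\subset F_T=B$ such that $F_0$ is a copy and $F_j=F_{j-1}\cup Q_j$, where $Q_j\not\subseteq F_{j-1}$ is a copy sharing an edge with $F_{j-1}$. Step $j$ is \emph{generic} if $Q_j\cap F_{j-1}\cong K_2$, and then $f_j$ denotes the common edge; otherwise step $j$ is \emph{degenerate}. Let $\Gamma$ be the set of generic steps and $\delta$ the number of degenerate steps. Put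
\[
c=\min\{h(K)-(\mu-1):\ K\subsetneq H_i,\ e(K)\ge1,\ K\not\cong K_2,\ i=1,2\},
\]
which is positive by Lemma~\ref{lem:copy}(a) (the graph $H_1$ minus an edge shows that the set is non-empty). Since $h(F_j)=h(F_{j-1})+(\mu-1)-h(F_{j-1}\cap Q_j)$, a generic step preserves $h$ and a degenerate step lowers it by at least $c$. Thus
\begin{equation}\label{eq:drop}
h(B)\le\mu-1-c\,\delta ,
\end{equation}
and it remains to bound $v(B)$ by a constant multiple of $\delta+1$.

Let $U$ be the union of $V(F_0)$ and the sets $V(Q_j)$ over all degenerate $j$; then $|U|\le s(\delta+1)$. For $j\in\Gamma$ let $I_j=V(Q_j)\setminus f_j=V(F_j)\setminus V(F_{j-1})$. The sets $I_j$ are pairwise disjoint, and $V(B)=U\cup\bigcup_{j\in\Gamma}I_j$. We say that $j\in\Gamma$ \emph{creates} the edges of $Q_j$ other than $f_j$; these are the edges of $F_j$ not in $F_{j-1}$, and each of them is incident with $I_j$. An edge is created by at most one generic step, and an edge created by none lies in $F_0$ or in a degenerate $Q_j$, so it has both ends in $U$.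

We record where each generic copy is attached. If $f_j$ is created by a generic step $i$ (necessarily $i<j$), then $i$ is the \emph{parent} of $j$ and $j$ is a \emph{child} of $i$. This makes $\Gamma$ a rooted forest. A step $j\in\Gamma$ is \emph{marked} if $I_j\cap U\ne\emptyset$; as the $I_j$ are disjoint, at most $|U|$ steps are marked. Outside $U$, the forest controls all adjacencies.

\begin{lemma}\label{lem:trace}
Let $j\in\Gamma$ and $w\in I_j\setminus U$. Every edge of $B$ at $w$ is created by a step $k\in\Gamma$ that is $j$ or a descendant of $j$, and $w\in f_{k'}$ for every $k'\ne j$ on the path from $j$ to $k$ in the forest.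
\end{lemma}

\begin{proof}
Since $w\notin U$, each edge at $w$ is created by some $k\in\Gamma$, and we use induction on $k$. We have $w\in V(Q_k)=I_k\cup f_k$. If $w\in I_k$, then $k=j$ and there is nothing more to prove. Otherwise $w\in f_k$. Then $f_k$ is an edge at $w$, so it is created by a generic step $i<k$, the parent of $k$. By induction $i$ is $j$ or a descendant of $j$, and $w\in f_{k'}$ for all $k'\neq j$ on the path from $j$ to $i$. Appending $k$ to this path completes the step.
\end{proof}

\begin{lemma}\label{lem:leaves}
Every $j\in\Gamma$ without children is marked.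
\end{lemma}

\begin{proof}
Suppose that $j$ is unmarked and has no children. By Lemma~\ref{lem:trace}, all edges of $B$ incident with $I_j$ are created by $j$ and lie in $Q_j$. An edge $e\in E(Q_j)\setminus\{f_j\}$ is incident with $I_j$ and, being closed, lies in a copy other than $Q_j$. This contradicts Lemma~\ref{lem:pendant}.
\end{proof}

So the forest has at most $|U|$ leaves. In a finite rooted forest the nodes with at least two children are no more numerous than the leaves. Hence the set $\Gamma'$ of steps that are marked or have at least two children satisfies $|\Gamma'|\le2|U|$. Every step in $\Gamma\setminus\Gamma'$ is unmarked and has exactly one child. Starting from such a step and passing repeatedly to the child, we arrive at a first element of $\Gamma'$. The steps that arrive at a given $\gamma\in\Gamma'$ are consecutive ancestors of $\gamma$, so if there are any, they form a \emph{chain}: a sequence $j_1,\dots,j_t$ of unmarked generic steps such that, with $j_{t+1}=\gamma$, the step $j_{i+1}$ is the only child of $j_i$ for $1\le i\le t$. Thus $\Gamma\setminus\Gamma'$ is partitioned into at most $|\Gamma'|$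 chains, and we have to show that chains are short.

\subsection*{Chains have bounded length}
Fix a chain $j_1,\dots,j_t$ and write
\[
P_i=Q_{j_i},\qquad Y_i=I_{j_i}\quad(1\le i\le t),\qquad g_i=f_{j_i}\quad(1\le i\le t+1).
\]
Then $V(P_i)=g_i\cup Y_i$ is a disjoint union. The edge $g_{i+1}$ is created by $j_i$, so it lies in $P_i$ and has an end in $Y_i$; in particular $|g_i\cap g_{i+1}|\le1$. For $1\le a\le b\le t$ the \emph{segment} $S_{a,b}=P_a\cup\dots\cup P_b$ has vertex set $g_a\cup Y_a\cup\dots\cup Y_b$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\coordinate (t0) at (0,1.3); \coordinate (b0) at (0.8,0);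
\coordinate (z1) at (1.6,1.3); \coordinate (z2) at (3.2,0);
\coordinate (z3) at (2.7,1.3); \coordinate (z4) at (3.8,1.3);
\coordinate (z5) at (4.9,1.3); \coordinate (z6) at (5.7,0);
\draw (t0)--(z1)--(z3)--(z4)--(z5); \draw (b0)--(z2)--(z6);
\draw[very thick] (t0)--(b0)--(z1)--(z2)--(z3) (z2)--(z4) (z2)--(z5)--(z6);
\foreach \p in {t0,b0,z1,z2,z3,z4,z5,z6} \fill (\p) circle (2pt);
\node[above] at (z1) {$z_1$}; \node[below] at (z2) {$z_2$};
\node[above] at (z3) {$z_3$}; \node[above] at (z4) {$z_4$};
\node[above] at (z5) {$z_5$}; \node[below] at (z6) {$z_6$};
\node[left] at (0.35,0.55) {$g_1$}; \node[right] at (5.35,0.75) {$g_7$};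
\end{tikzpicture}
\caption{A chain of six triangles. The thick edges are $g_1,\dots,g_7$ from left to right; the triangle $P_i$ is attached along $g_i$, brings the new vertex $z_i$, and contains $g_{i+1}$. The edges $g_3,g_4,g_5,g_6$ all contain $z_2$, so $P_3,P_4,P_5$ form a fan.}
\label{fig:chain}
\end{figure}

Figure~\ref{fig:chain} shows the idea when all $P_i$ are triangles, $Y_i=\{z_i\}$ and $g_{i+1}=\{a_i,z_i\}$ with $a_i\in g_i$. A thin edge in the middle of a long chain needs a second copy $Q$. The segment around it contains no further copy, so $Q$ must leave the segment, and it can do so only through the thick edges that bound the segment. Since $Q$ has bounded size, it misses most of the vertices $z_i$; if it misses $z_i$, then of the thick edge $g_{i+1}$ only the vertex $a_i$ is available. By Lemma~\ref{lem:copy}(d), $Q$ needs two distinct exits, one on each side. Using this for many consecutive values of $i$, we find that all these $a_i$ coincide, which means a long fan. But for a thin edge in the middle of a long fan, both exits are the center of the fan, so they are not distinct. The next three lemmas carry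 this out in general.

\begin{lemma}\label{lem:segment}
The only copies contained in $S_{a,b}$ are $P_a,\dots,P_b$.
\end{lemma}

\begin{proof}
We use induction on $b$; the case $b=a$ is Lemma~\ref{lem:copy}(c). Let $b>a$. The copies $P_a,\dots,P_{b-1}$ were added before the vertices of $Y_b$, so every edge of $S_{a,b}$ incident with $Y_b$ lies in $P_b$. By Lemma~\ref{lem:pendant} with $G=S_{a,b}$, a copy that uses such an edge equals $P_b$. The only other edge of $P_b$ is $g_b\in E(P_{b-1})$, so any other copy lies in $S_{a,b-1}$.
\end{proof}

For $1\le q\le t$, a \emph{rival} of $P_q$ is a copy $Q\ne P_q$ that contains an edge of $E(P_q)\setminus\{g_q,g_{q+1}\}$. A rival exists, because $P_q$ has at least three edges and each of them is closed. An index $i\in\{1,\dots,t\}$ is \emph{$Q$-empty} if $V(Q)\cap Y_i=\emptyset$. As the $Y_i$ are disjoint and $v(Q)\le s$, at most $s$ indices are not $Q$-empty.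

\begin{lemma}\label{lem:crossing}
Let $Q$ be a rival of $P_q$, and let $1\le i<q<k\le t$ with $i$ and $k$ both $Q$-empty. Then there are distinct vertices $a,b\in V(Q)$ with $g_i\cap g_{i+1}=\{a\}$ and $g_k\cap g_{k+1}=\{b\}$.
\end{lemma}

\begin{proof}
Let $e\in E(Q)\cap E(P_q)$ with $e\notin\{g_q,g_{q+1}\}$, and let $S=S_{i+1,k-1}\supseteq P_q$. Among $P_{i+1},\dots,P_{k-1}$ only $P_q$ contains $e$. Indeed, $e$ is created by $j_q$, so it is in no earlier $P_l$; and a later $P_l$ can contain $e$ only if $e=g_l$, which makes $j_l$ a child of $j_q$, so that $l=q+1$ and $e=g_{q+1}$, which is excluded. As $Q\ne P_q$, Lemma~\ref{lem:segment} shows that $Q\not\subseteq S$. Let $Q'$ and $Q''$ be formed by the edges of $Q$ in $S$ and not in $S$; both edge sets are non-empty, so $W=V(Q')\cap V(Q'')$ has at least two elements by Lemma~\ref{lem:copy}(d). Let $w\in W$, and let $e'$ be an edge of $Q''$ at $w$. Then $w\in V(S)=g_{i+1}\cup Y_{i+1}\cup\dots\cup Y_{k-1}$.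

Suppose that $w\in Y_l$ with $i+1\le l\le k-1$. The step $j_l$ is unmarked, so Lemma~\ref{lem:trace} applies: $e'$ is created by $j_l$ or one of its descendants, and these are $j_{l+1},\dots,j_k$ and the descendants of $j_k$. The steps $j_l,\dots,j_{k-1}$ create only edges of $S$, and $j_k$ creates only edges incident with $Y_k$, which is disjoint from $V(Q)$. So $e'$ is created by a descendant of $j_k$. The path to it from $j_l$ passes through $j_k$ and through its only child $j_{k+1}$, and Lemma~\ref{lem:trace} gives $w\in g_k\cap g_{k+1}$.

Otherwise $w\in g_{i+1}\subseteq g_i\cup Y_i$, and $w\notin Y_i$ because $i$ is $Q$-empty. So $w\in g_i\cap g_{i+1}$.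

Thus $W$ is contained in the union of the sets $g_i\cap g_{i+1}$ and $g_k\cap g_{k+1}$, each of size at most one. Since $|W|\ge2$, these sets consist of two distinct vertices of $W\subseteq V(Q)$.
\end{proof}

\begin{lemma}\label{lem:chain}
Every chain has length $t<t_0:=(s+1)(2s+4)+1$.
\end{lemma}

\begin{proof}
Suppose that $t\ge t_0$. Let $\ell=2s+3$ and $q=(s+1)\ell+1$, so that $q+s+1=t_0\le t$.

\emph{A long fan.} Let $Q$ be a rival of $P_q$. One of the $s+1$ indices $q+1,\dots,q+s+1$ is $Q$-empty; call it $k$. Split $\{1,\dots,q-1\}$ into $s+1$ intervals of length $\ell$. One of them, say $J=\{i_0,\dots,i_0+\ell-1\}$, consists of $Q$-empty indices. By Lemma~\ref{lem:crossing}, for each $i\in J$ we have $g_i\cap g_{i+1}=\{a_i\}$ with $a_i\in V(Q)$. The edge $g_{i+1}$ has an end in $Y_i$, which is not in $V(Q)$, so $V(Q)\cap g_{i+1}=\{a_i\}$. If also $i+1\in J$, then $a_{i+1}\in V(Q)\cap g_{i+1}$, so $a_{i+1}=a_i$. Hence there is a vertex $a$ with $g_i\cap g_{i+1}=\{a\}$ for all $i\in J$.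

\emph{The middle of the fan.} Let $q'=i_0+s+1$ and let $Q'$ be a rival of $P_{q'}$. The interval $J$ has $s+1$ indices on each side of $q'$, so it contains $Q'$-empty indices $i'<q'<k'$. By Lemma~\ref{lem:crossing}, the sets $g_{i'}\cap g_{i'+1}$ and $g_{k'}\cap g_{k'+1}$ consist of distinct vertices, but both equal $\{a\}$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:surplus}]
There are at most $|\Gamma'|$ chains, each with at most $t_0-1$ steps, so $|\Gamma|\le t_0|\Gamma'|\le2t_0|U|$. Therefore
\[
v(B)\le|U|+s|\Gamma|\le(1+2st_0)|U|\le C_0(\delta+1),\qquad C_0:=s(1+2st_0).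
\]
So $\delta\ge v(B)/C_0-1$, and \eqref{eq:drop} gives
\[
e(B)=\mu\,(v(B)-1)-h(B)\ge\mu\,v(B)+\frac c{C_0}\,v(B)-(2\mu-1+c).
\]
Take $c_1=c/(2C_0)$ and any integer $n_1\ge(2\mu-1+c)/c_1$.
\end{proof}

\section{Proof of Theorem~\ref{thm:B}}\label{sec:end}

We first merge the two propositions into one inequality. Up to isomorphism there are finitely many linked closed graphs $B$ with $v(B)<n_1$, and each has $-h(B)>0$ by Proposition~\ref{prop:nobead}. Choose $c_2\in(0,c_1]$ with $c_2\le-h(B)/v(B)$ for all of them. Together with Proposition~\ref{prop:surplus} this gives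
\begin{equation}\label{eq:piece}
e(B)\ge\mu\,(v(B)-1)+c_2\,v(B)\qquad\text{for every linked closed graph }B.
\end{equation}

Let $\varepsilon_0=c_2/2$ and $A\in\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$. Then $A$ is $2$-connected and closed, and since $m_2(H_1,H_2)=\mu$,
\begin{equation}\label{eq:sparse}
e(A)\le(\mu+\varepsilon_0)\,v(A)<(\mu+c_2)\,v(A).
\end{equation}
Let $B_1,\dots,B_k$ be the unions of the copies in the components of the edge-sharing graph of all copies in $A$. Each $B_i$ is linked. The $B_i$ are edge-disjoint, since two copies through a common edge lie in the same component. They cover all edges of $A$, and hence all vertices. Each $B_i$ is closed, since both witnesses of an edge of $B_i$ contain this edge and so belong to the $i$-th component.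

We claim that $k=1$. This is where $2$-connectedness enters: it forces several pieces to be arranged at least as tightly as the beads of a necklace, so that the $-1$ in \eqref{eq:piece} is compensated. Suppose that $k\ge2$, and let $\Lambda$ be the bipartite graph with classes $\{B_1,\dots,B_k\}$ and $V(A)$ in which $B_i$ is adjacent to its vertices. The ends of an edge of $A$ have a common neighbor in $\Lambda$, so $\Lambda$ is connected because $A$ is. A path from $B_1$ to $B_2$ in $\Lambda$ contains a vertex $w\in V(A)$ of degree at least $2$ in $\Lambda$. If $\Lambda$ were a tree, then $\Lambda-w$ would have at least two components, each containing a neighbor $B_i$ of $w$ and hence a vertex of $A$ other than $w$. The ends of an edge of $A-w$ lie in the same component of $\Lambda-w$, so $A-w$ would be disconnected. Thus $\Lambda$ is connected and not a tree, and it has at least as many edges as vertices: $\sum_iv(B_i)\ge v(A)+k$. By \eqref{eq:piece},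
\[
e(A)=\sum_ie(B_i)\ge\mu\sum_i\bigl(v(B_i)-1\bigr)+c_2\sum_iv(B_i)\ge(\mu+c_2)\,v(A),
\]
which contradicts \eqref{eq:sparse}.

So $A=B_1$ is linked and closed. If $v(A)\ge n_1$, then Proposition~\ref{prop:surplus} gives $e(A)\ge(\mu+c_1)v(A)\ge(\mu+c_2)v(A)$, again contradicting \eqref{eq:sparse}. Hence every graph in $\hat{\mathcal A}(H_1,H_2,\varepsilon_0)$ has fewer than $n_1$ vertices, and this set is finite. Corollary~\ref{cor:reduction} completes the proof of Theorem~\ref{thm:B}. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{BHH}
Candida Bowtell, Robert Hancock and Joseph Hyde,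
\emph{Proof of the Kohayakawa--Kreuter conjecture for the majority of cases},
arXiv:2307.16760 (2023).

\bibitem{CMSW}
M.~Christoph, A.~Martinsson, R.~Steiner and Y.~Wigderson,
\emph{Resolving the Kohayakawa--Kreuter conjecture},
Proc. London Math. Soc. 130 (2025).

\end{thebibliography}
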